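\title{Local rings with only trivial extension-closed subcategories of modules}

\begin{abstract}
Let $R$ be a commutative Noetherian local ring. We prove that the category of finitely generated $R$-modules has no extension-closed subcategories other than zero, the free modules and the whole category if and only if $R$ is an Artinian hypersurface. If $R=S/I$ is Artinian and $S$ is regular local of dimension equal to the embedding dimension of $R$ and at least two, a nontrivial subcategory is formed by the $R$-modules of finite projective dimension over $S/(f)$ for a suitable $f\in I$. We also treat the category of modules of finite length: when $R$ contains a field, it has only trivial extension-closed subcategories if and only if $R$ is regular or an Artinian hypersurface.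
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, $(R,\mathfrak m,k)$ is a commutative Noetherian local ring, $\operatorname{mod}R$ is the category of finitely generated $R$-modules, and $\operatorname{fl}(R)$ is the category of $R$-modules of finite length. A subcategory $\mathcal X$ of $\operatorname{mod}R$ is \emph{extension-closed} if it is nonempty, full, closed under isomorphisms, closed under direct summands, and closed under extensions: whenever $0\to L\to M\to N\to 0$ is exact with $L,N\in\mathcal X$, also $M\in\mathcal X$. Such an $\mathcal X$ contains $0$ and is closed under finite direct sums. Three extension-closed subcategories always exist: the zero module, the finitely generated free modules (extensions of free modules split, and projective modules over a local ring are free), and $\operatorname{mod}R$. These are called \emph{trivial}. For which $R$ are there no others?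

For a module $M$ let $\mathcal E(M)$ be the smallest extension-closed subcategory containing $M$; it consists of what can be built from $M$ by taking extensions and direct summands. Thus $\mathcal E(R)$ is the category of free modules and $\mathcal E(k)=\operatorname{fl}(R)$. To say that all extension-closed subcategories are trivial is to say that every nonfree module builds every module.

Two cases are quickly settled. If $R$ is not Artinian, then nonzero free modules have infinite length, so $\operatorname{fl}(R)$ contains the nonfree module $k$ and does not contain $R$; it is nontrivial. At the other end, let $R$ be an \emph{Artinian hypersurface}, that is, an Artinian local ring whose embedding dimension $\operatorname{edim}R=\dim_k\mathfrak m/\mathfrak m^2$ is at most $1$. Then $R$ is a field or a quotient $B/x^nB$ of a discrete valuation ring, every module is a direct sum of cyclic modules $B/x^jB$, and it is known that all extension-closed subcategories are trivial; we include a proof in Section~\ref{sec:edim1}. There remain the Artinian rings whose maximal ideal needs at least two generators. A cyclic module can then be killed by some generators of $\mathfrak m$ and not by others, and one would guess that in this larger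 supply of modules some nonfree one fails to build $k$. This is the conjecture posed in Takahashi's paper~\cite{Takahashi}: \emph{$\operatorname{mod}R$ has only trivial extension-closed subcategories if and only if $R$ is an Artinian hypersurface.} We prove it with no further assumption on $R$, and in a slightly sharper form. Call an extension-closed subcategory \emph{thick} if, whenever two terms of a short exact sequence of modules in the ambient abelian category lie in it, so does the third.

\begin{theorem}\label{thm:main}
For a commutative Noetherian local ring $R$ the following are equivalent.
\begin{itemize}
\item[(1)] $R$ is an Artinian hypersurface.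
\item[(2)] $\operatorname{mod}R$ has only trivial extension-closed subcategories.
\item[(3)] Every thick extension-closed subcategory of $\operatorname{mod}R$ is trivial.
\end{itemize}
\end{theorem}

To prove that $k\notin\mathcal E(F)$ for some nonfree $F$, we need a property of modules that $F$ has, that $k$ lacks, and that passes both to extensions and to direct summands, over an Artinian ring of which we know only that $\operatorname{edim}R\ge2$. Having even length passes to extensions but not to summands; being killed by a given ideal passes to summands but not to extensions. Finite projective dimension passes to both, and the question is over which ring to measure it. Write $R=S/I$ with $S$ regular local. Over $S$ every module has finite projective dimension, including $k$. Over the Artinian ring $R$ only free modules do: if a minimal free resolution ended in $0\to F_n\to F_{n-1}$ with $n\ge1$ and $F_n\neq0$, this map, having entries in $\mathfrak m$, would kill the nonzero socle of $F_n$. So $S$ admits too many modules and $R$ too few. We use a ring in between, a hypersurface $A=S/(f)$ with $f\in I$, singular so that $k$ is excluded, and chosen so that a nonfree cyclic $R$-module is admitted.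

For a non-Artinian ring, Theorem~\ref{thm:main} rests only on the subcategory $\operatorname{fl}(R)$, and it is natural to ask the same question inside $\operatorname{fl}(R)$, which equals $\operatorname{mod}R$ when $R$ is Artinian. Since $\operatorname{fl}(R)$ is itself thick in $\operatorname{mod}R$, its (thick) extension-closed subcategories are the (thick) extension-closed subcategories of $\operatorname{mod}R$ that it contains. We call an extension-closed subcategory of $\operatorname{fl}(R)$ \emph{trivial} if it is $0$, or $\operatorname{fl}(R)$, or, only when $R$ is Artinian, the category of finitely generated free modules.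

\begin{theorem}\label{thm:fl}
Let $R$ be a commutative Noetherian local ring.
\begin{itemize}
\item[(i)] If $R$ is not regular and $\operatorname{edim}R\ge2$, then $\operatorname{fl}(R)$ has a nontrivial thick extension-closed subcategory.
\item[(ii)] If $\operatorname{edim}R\le1$, or if $R$ is regular and contains a field, then all extension-closed subcategories of $\operatorname{fl}(R)$ are trivial.
\end{itemize}
\end{theorem}

\begin{corollary}\label{cor:field}
If $R$ contains a field, then $\operatorname{fl}(R)$ has only trivial extension-closed subcategories if and only if $R$ is regular or an Artinian hypersurface.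
\end{corollary}

The only case that Theorem~\ref{thm:fl} does not decide is that of regular rings of dimension at least $2$ containing no field.

\section{Standard facts and two reductions}\label{sec:prelim}

All rings are commutative and, unless stated otherwise, Noetherian. We use the following textbook facts.

\begin{itemize}
\item[(F1)] \emph{Regular rings.} A local ring $A$ satisfies $\dim A\le\operatorname{edim}A$ and is \emph{regular} if equality holds. Let $(S,\mathfrak n)$ be regular of dimension $d$. Then $S$ is a domain. A \emph{regular system of parameters} is a sequence $x_1,\dots,x_d$ generating $\mathfrak n$; it is a regular sequence, and $S/(x_1,\dots,x_r)$ is regular of dimension $d-r$, so $(x_1,\dots,x_r)$ is a prime of height $r$. Regular local rings of dimension $1$ are the discrete valuation rings. Over such a ring $V$ with uniformizer $t$, the nonzero ideals are the $t^jV$, and every module of finite length is a direct sum of modules $V/t^jV$.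
\item[(F2)] \emph{Regular sequences.} Elements $a_1,\dots,a_r$ of the maximal ideal of a local ring $A$ form a regular sequence if each $a_i$ is a nonzerodivisor on $A/(a_1,\dots,a_{i-1})$. Any permutation of a regular sequence is a regular sequence, and $\dim A/(a_1,\dots,a_r)=\dim A-r$.
\item[(F3)] \emph{Projective dimension.} For a finitely generated module $M$ over a local ring $A$ with residue field $k$, one has $\operatorname{pd}_AM\le n$ if and only if $\operatorname{Tor}^A_i(M,k)=0$ for all $i>n$. Hence finiteness of $\operatorname{pd}_A$ passes to direct summands and, by the long exact sequence of Tor, from two terms of a short exact sequence to the third.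
\item[(F4)] \emph{Auslander--Buchsbaum--Serre theorem.} A local ring $A$ with residue field $k$ is regular if and only if $\operatorname{pd}_Ak<\infty$. In that case (F3) gives $\operatorname{pd}_AM\le\operatorname{pd}_Ak$ for all finitely generated $M$.
\item[(F5)] \emph{Cohen's structure theorem.} A complete local ring is a quotient $S/I$ of a complete regular local ring $(S,\mathfrak n)$. A complete regular local ring containing a field is a power series ring $\kappa[[x_1,\dots,x_d]]$ over a field $\kappa$ isomorphic to its residue field.
\end{itemize}

In (F5), if $I$ contains an element $h\notin\mathfrak n^2$, then $h$ is part of a regular system of parameters and we may replace $S$ by the regular ring $S/(h)$ of smaller dimension. After finitely many steps $I\subseteq\mathfrak n^2$. Then $\mathfrak n/\mathfrak n^2\cong\mathfrak m/\mathfrak m^2$, so $\dim S=\operatorname{edim}R$. We call such a presentation $R=S/I$ \emph{minimal}.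

\medskip\noindent\textbf{Reduction to complete rings.}
A module of finite length is finitely generated and killed by a power of the maximal ideal, and $R/\mathfrak m^n\cong\widehat R/\mathfrak m^n\widehat R$ for all $n$. So $\operatorname{fl}(R)$ and $\operatorname{fl}(\widehat R)$ are the same abelian category, the union of the categories $\operatorname{mod}(R/\mathfrak m^n)$. Completion preserves dimension and embedding dimension, hence regularity and the property of being Artinian; an Artinian ring is already complete; and $\widehat R$ contains every field that $R$ contains. Thus statements about $\operatorname{fl}(R)$ such as Theorem~\ref{thm:fl} may be proved for complete $R$.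

\medskip\noindent\textbf{Reduction to the residue field.}
Triviality is decided by a single module.

\begin{lemma}\label{lem:trivial}
An extension-closed subcategory $\mathcal X$ of $\operatorname{fl}(R)$ is trivial if and only if $k\in\mathcal X$ or every module in $\mathcal X$ is free.
\end{lemma}

\begin{proof}
Each trivial subcategory has one of the two properties. If $k\in\mathcal X$, then $\mathcal X=\operatorname{fl}(R)$ by induction on length, since a nonzero module of finite length is an extension of $k$ by a shorter one. If all modules in $\mathcal X$ are free and $\mathcal X\ne0$, then $R$ is a summand of a module in $\mathcal X$. So $R\in\mathcal X\subseteq\operatorname{fl}(R)$, the ring $R$ is Artinian, and $\mathcal X$ contains every $R^n$.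
\end{proof}

\section{Embedding dimension at most one}\label{sec:edim1}

Over a discrete valuation ring $(B,xB)$ we want to reach $k=B/xB$ from $B/x^iB$ using only extensions of $B/x^iB$ by itself and summands. For $i=1$ the sequence $0\to B/xB\to B/x^2B\to B/xB\to0$ goes up by one step. For general $i$ there is a self-extension that goes up and down at once. We state it for an arbitrary ring because it is needed again in Section~\ref{sec:power}.

\begin{lemma}\label{lem:updown}
Let $B$ be any commutative ring, $x\in B$ a nonzerodivisor and $i\ge1$. Then the sequence
\[
0\to B/x^iB\xrightarrow{\ a\mapsto(a,\,xa)\ }B/x^{i-1}B\oplus B/x^{i+1}B\xrightarrow{\ (a,b)\mapsto b-xa\ }B/x^iB\to0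
\]
is exact.
\end{lemma}

\begin{proof}
Multiplication by $x$ induces maps $B/x^jB\to B/x^{j+1}B$, so both maps are well defined. Their composite is $a\mapsto xa-xa=0$, and the second is onto because $(0,b)\mapsto b$. If $xa\in x^{i+1}B$, then $a\in x^iB$ as $x$ is a nonzerodivisor, so the first map is injective. Finally, let $a,b\in B$ represent an element of the kernel of the second map, say $b-xa=x^ic$. Put $a'=a+x^{i-1}c$. Then $a'\equiv a \pmod{x^{i-1}B}$ and $xa'=b$, so $(a,b)$ is the image of $a'$.
\end{proof}

\begin{proposition}\label{prop:edim1}
If $\operatorname{edim}R\le1$, then all extension-closed subcategories of $\operatorname{fl}(R)$ are trivial.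
\end{proposition}

\begin{proof}
We may assume $R$ complete and take a minimal presentation $R=B/I$, with $\dim B=\operatorname{edim}R$. If $\dim B=0$, then $R$ is a field, all modules are free, and Lemma~\ref{lem:trivial} applies. Otherwise $B$ is a discrete valuation ring with uniformizer $x$, and either $I=x^nB$ with $2\le n<\infty$, or $I=0$, in which case we put $n=\infty$. Let $\mathcal X\subseteq\operatorname{fl}(R)$ be extension-closed and contain a nonfree module $M$. By (F1), $M$ is a direct sum of modules $B/x^jB$ with $j$ finite and $1\le j\le n$. For finite $n$ the summands with $j=n$ are free, so $\mathcal X$ contains some $B/x^iB$ with $1\le i<n$. As $i+1\le n$, the terms in Lemma~\ref{lem:updown} are $R$-modules, and for $i\geq 2$ we obtain $B/x^{i-1}B\in\mathcal X$. Descending in this way we reach $B/xB=k$, and $\mathcal X$ is trivial by Lemma~\ref{lem:trivial}.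
\end{proof}

The descent cannot start at $i=n$, because $B/x^{n+1}B$ is not an $R$-module; this is why the free module $R=B/x^nB$ builds only free modules.

\section{Finite projective dimension over an intermediate hypersurface}\label{sec:hyp}

We begin with the smallest ring of embedding dimension two, where the separating property can be seen by hand.

\begin{example}\label{ex:square}
Let $S=\kappa[[x,y]]$ with $\kappa$ a field and $R=S/(x^2,xy,y^2)$, with basis $1,x,y$. Let $F=R/xR$, with basis $1,y$; it is not free, because free $R$-modules have dimension divisible by $3$. We claim that $k\notin\mathcal E(F)$.

Put $A=S/(y^2)$. On an $A$-module $M$, in particular on an $R$-module, multiplication by $y$ has square zero, so $\cdots\to M\xrightarrow{y}M\xrightarrow{y}M\to\cdots$ is a complex, with homology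
\[
H(M)=(0:_My)/yM
\]
in every degree. The functor $H$ commutes with direct sums, and by the long exact homology sequence its vanishing passes from two terms of a short exact sequence to the third. So the $R$-modules with $H(M)=0$ form a thick extension-closed subcategory. In $F$ we have $(0:_Fy)=\kappa y=yF$, so $H(F)=0$, while $H(k)=k$. This proves the claim.

The ring $A$ explains the computation. Since $(0:_Ay)=yA$, the functor $H$ vanishes on free $A$-modules, hence on all $A$-modules with a finite free resolution. The module $F=A/xA$ has the resolution $0\to A\xrightarrow{x}A\to F\to0$, and $H(k)\ne0$ shows that $k$ has none. So the condition $\operatorname{pd}_AM<\infty$ separates $F$ from $k$ equally well.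
\end{example}

The functor $H$ depends on the accident that $y^2=0$ in $R$. For $R'=S/(x^2+y^2,xy)$ the module $R'/xR'$ is again $\kappa[y]/(y^2)$, but $y^2\ne0$ in $R'$, since $y^2$ is not a $\kappa$-linear combination of $x^2+y^2$ and $xy$, and multiplication by $y$ is not a differential. The condition $\operatorname{pd}_AM<\infty$ still makes sense, with $A=S/(x^2+y^2)$, and $R'/xR'=A/xA$ satisfies it.

In general, the module $F$ has to meet two competing demands. It must be killed by all of $I$, in order to be an $R$-module, and it must have finite projective dimension over $S/(f)$, a ring that involves only one element of $I$. Both hold if we first cut $S$ down by $d-1$ parameters to a discrete valuation ring, where the image of $I$ is principal, and let $f$ be a lift of its generator.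

\begin{proposition}\label{prop:key}
Let $(S,\mathfrak n)$ be a regular local ring of dimension $d\ge2$, let $I\subseteq\mathfrak n^2$ be an ideal and $R=S/I$. Let $g_1,\dots,g_{d-1},t$ be a regular system of parameters of $S$, put $J=(g_1,\dots,g_{d-1})$, and assume $I\not\subseteq J$. Then there is $f\in I$ with $I+J=(f)+J$. For $A=S/(f)$ and $F=R/JR$ the following hold.
\begin{itemize}
\item[(a)] $F$ is an $R$-module of finite length that is not free.
\item[(b)] $\operatorname{pd}_AF<\infty$.
\item[(c)] $\operatorname{pd}_Ak=\infty$.
\end{itemize}
Consequently
\[
\mathcal X_f=\{M\in\operatorname{fl}(R):\operatorname{pd}_AM<\infty\}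
\]
is a nontrivial thick extension-closed subcategory of $\operatorname{fl}(R)$ that contains $F$ and does not contain $k$. In particular $k\notin\mathcal E(F)$.
\end{proposition}

\begin{proof}
By (F1), $V=S/J$ is a discrete valuation ring with uniformizer the image of $t$. The ideal $IV$ is nonzero because $I\not\subseteq J$, and it lies in $\mathfrak n^2V=t^2V$. So $IV=t^mV$ with $2\le m<\infty$. Since $S\to V$ is surjective, $IV$ is the image of $I$, and we can choose $f\in I$ mapping to $t^m$. Then $I$ and $(f)$ have the same image in $S/J$, which means $I+J=(f)+J$, and
\begin{equation}\label{eq:F}
F=R/JR=S/(I+J)=S/\bigl((f)+J\bigr)=A/JA\cong V/t^mV .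
\end{equation}

(a) By \eqref{eq:F}, $F$ has length $m$. It is nonzero and cyclic, so if it were free it would be isomorphic to $R$ and have zero annihilator. But $F$ is killed by the image of $g_1$ in $R$, which exists because $d\ge2$ and is nonzero because $g_1\notin\mathfrak n^2\supseteq I$.

(b) The sequence $g_1,\dots,g_{d-1}$ is regular in $S$ by (F1), and $f$ has nonzero image in the domain $V$, so $g_1,\dots,g_{d-1},f$ is a regular sequence. By (F2) so is $f,g_1,\dots,g_{d-1}$, which says that $g_1,\dots,g_{d-1}$ is a regular sequence in $A$. With $A_r=A/(g_1,\dots,g_r)A$ we thus have exact sequences
\[
0\to A_{r-1}\xrightarrow{\,g_r\,}A_{r-1}\to A_r\to0\qquad(1\le r\le d-1).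
\]
Starting from $A_0=A$, (F3) gives $\operatorname{pd}_AA_r<\infty$ for all $r$, and $A_{d-1}=F$ by \eqref{eq:F}.

(c) As $f$ is a nonzero element of the domain $S$, we have $\dim A=d-1$ by (F2). As $f\in\mathfrak n^2$, we have $\operatorname{edim}A=\dim_k\mathfrak n/(\mathfrak n^2+(f))=d$. So $A$ is not regular, and (F4) gives $\operatorname{pd}_Ak=\infty$.

Since $f\in I$, the ring $R$ is a quotient of $A$. So modules in $\operatorname{fl}(R)$ are finitely generated $A$-modules, and short exact sequences and direct sum decompositions over $R$ are such over $A$. By (F3), $\mathcal X_f$ is thick and extension-closed. It contains the nonfree module $F$ and does not contain $k$, so it is nontrivial by Lemma~\ref{lem:trivial}.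
\end{proof}

\begin{remark}
Each hypothesis has one role. The condition $I\not\subseteq J$ produces $f$; if $I\subseteq J$, then $F=V$ has infinite length. The condition $I\subseteq\mathfrak n^2$ makes $A$ singular and keeps $g_1$ nonzero in $R$. The condition $d\ge2$ is used only to show that $F$ is not free: for $d=1$ we have $J=0$ and $A=F=R$, and $\mathcal X_f$ is the category of free modules, in accordance with Proposition~\ref{prop:edim1}.
\end{remark}

\section{Singular rings of embedding dimension at least two}\label{sec:singular}

To apply Proposition~\ref{prop:key} we need parameters with $I\not\subseteq J$. For an Artinian ring every choice works, and the result takes an explicit form.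

\begin{corollary}\label{cor:explicit}
Let $R$ be Artinian with $d=\operatorname{edim}R\ge2$, and let $g_1,\dots,g_{d-1}$ be any part of a minimal generating set of $\mathfrak m$. Then $F=R/(g_1,\dots,g_{d-1})$ is not free and $k\notin\mathcal E(F)$. Moreover, $F$ lies in a nontrivial thick extension-closed subcategory of $\operatorname{mod}R$.
\end{corollary}

\begin{proof}
The ring $R$ is complete; let $R=S/I$ be a minimal presentation. Complete the $g_i$ to a minimal generating set $g_1,\dots,g_{d-1},t$ of $\mathfrak m$ and lift it to $S$, keeping the names. The lifts form a basis of $\mathfrak n/\mathfrak n^2\cong\mathfrak m/\mathfrak m^2$, hence a regular system of parameters by Nakayama's lemma. Since $\mathfrak m$ is nilpotent, $t^N\in I$ for some $N$, while $t^N\notin J=(g_1,\dots,g_{d-1})$ because $t$ is a uniformizer of the discrete valuation ring $S/J$. So $I\not\subseteq J$, and Proposition~\ref{prop:key} applies, with $\operatorname{fl}(R)=\operatorname{mod}R$.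
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
$(1)\Rightarrow(2)$. For Artinian $R$ we have $\operatorname{mod}R=\operatorname{fl}(R)$, with the same trivial subcategories, so this is Proposition~\ref{prop:edim1}.

$(2)\Rightarrow(3)$. Condition (3) is a special case of (2).

$(3)\Rightarrow(1)$. Suppose that $R$ is not an Artinian hypersurface. If $R$ is not Artinian, then $\operatorname{fl}(R)$ is thick, and it is nontrivial in $\operatorname{mod}R$ as we saw in Section~\ref{sec:intro}. If $R$ is Artinian, then $\operatorname{edim}R\ge2$ and Corollary~\ref{cor:explicit} applies.
\end{proof}

When $R$ is not Artinian the parameters have to be chosen. For $S=\kappa[[x,y]]$ and $I=(xy)$, the choices $g_1=x$ and $g_1=y$ give $I\subseteq J$, whereas $g_1=x-y$ works, with $f=xy$, $A=R$ and $F\cong\kappa[y]/(y^2)$. Linear forms need not suffice over a finite field: for $\kappa=\mathbb F_2$ the element $xy(x+y)$ is divisible by all three nonzero linear forms. The parameters $x_1-x_2^j$ provide infinitely many candidates over any residue field.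

\begin{lemma}\label{lem:params}
Let $(S,\mathfrak n)$ be a regular local ring of dimension $d\ge1$ and $0\ne h\in\mathfrak n$. There is a regular system of parameters $g_1,\dots,g_{d-1},t$ with $h\notin(g_1,\dots,g_{d-1})$.
\end{lemma}

\begin{proof}
We use induction on $d$; for $d=1$ the ideal in question is zero. Let $d\ge2$ and let $x_1,\dots,x_d$ be a regular system of parameters. For $j\ge1$ the elements $x_1-x_2^j,x_2,\dots,x_d$ generate $\mathfrak n$, so $P_j=(x_1-x_2^j)$ is a prime of height one by (F1). These primes are pairwise distinct. Indeed, if $P_i=P_j$ with $i<j$, this prime contains $x_2^i-x_2^j=x_2^i(1-x_2^{j-i})$; as $1-x_2^{j-i}$ is a unit, it contains $x_2$, hence $x_1$, hence the prime $(x_1,x_2)$ of height two, which is impossible. A prime of height one containing $h$ is minimal over $(h)$, because the only prime properly contained in it is $0$, and there are finitely many primes minimal over $(h)$. So $h\notin P_j$ for some $j$. Put $g_1=x_1-x_2^j$. The ring $\bar S=S/(g_1)$ is regular of dimension $d-1$ and $\bar h\ne0$, so by induction it has a regular system of parameters $\bar g_2,\dots,\bar g_{d-1},\bar t$ with $\bar h\notin(\bar g_2,\dots,\bar g_{d-1})$. For any lifts, the $d$ elements $g_1,\dots,g_{d-1},t$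 generate $\mathfrak n$, and $h\notin(g_1,\dots,g_{d-1})$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:fl}(i)]
We may assume $R$ complete. Let $R=S/I$ be a minimal presentation, so $\dim S=\operatorname{edim}R\ge2$. Since $R$ is not regular, $I$ contains an element $h\ne0$. Lemma~\ref{lem:params} gives parameters with $I\not\subseteq(g_1,\dots,g_{d-1})$, and Proposition~\ref{prop:key} gives the required subcategory.
\end{proof}

\section{Power series rings over a field}\label{sec:power}

Let $S=\kappa[[x_1,\dots,x_d]]$ with $\kappa$ a field. By Lemma~\ref{lem:trivial}, what we have to show is that every nonzero module of finite length builds $\kappa$. In dimension one we used the list of indecomposable modules. Now we have no such list, and we need a supply of modules in $\mathcal E(M)$ that is available for every $M$. The coefficient field provides one.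

An object of $\operatorname{fl}(S)$ is the same as a finite-dimensional $\kappa$-vector space with commuting nilpotent operators $x_1,\dots,x_d$, and morphisms are the linear maps commuting with them. (Given such operators, all monomials of large degree act as zero, so power series act.) For $M,N\in\operatorname{fl}(S)$ let $M\otimes N$ be the vector space $M\otimes_\kappa N$ with $x_i$ acting as $x_i\otimes1+1\otimes x_i$. These operators commute with each other, and each is nilpotent, being a sum of two commuting nilpotent operators. So $M\otimes N\in\operatorname{fl}(S)$.

\begin{lemma}\label{lem:tensor}
For all $M,N\in\operatorname{fl}(S)$ we have $M\otimes N\in\mathcal E(M)$.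
\end{lemma}

\begin{proof}
If $u\colon N\to N'$ is $S$-linear, then $1\otimes u$ commutes with $x_i\otimes1+1\otimes x_i$, so $M\otimes-$ is a functor on $\operatorname{fl}(S)$; it is exact because $\kappa$ is a field. The $x_i$ act as zero on $\kappa$, so $M\otimes\kappa\cong M$. For $N\neq0$, an exact sequence $0\to N'\to N\to\kappa\to0$ therefore gives an exact sequence $0\to M\otimes N'\to M\otimes N\to M\to0$, and we conclude by induction on the length of $N$.
\end{proof}

It remains to choose $N$ so that $M\otimes N$ has a recognizable summand. The smallest case shows that the characteristic matters.

\begin{example}\label{ex:tensor}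
Let $d=1$ and $M=S/(x^2)$, with basis $1,x$. In $M\otimes M$ put $u=1\otimes1$ and $w=x\otimes1-1\otimes x$. Then
\[
x\cdot u=x\otimes1+1\otimes x,\qquad x^2\cdot u=2\,x\otimes x,\qquad x\cdot w=x\otimes x-x\otimes x=0 .
\]
If $\operatorname{char}\kappa\ne2$, then $u,\ x\cdot u,\ x^2\cdot u,\ w$ is a basis and $M\otimes M\cong\kappa\oplus S/(x^3)$, the middle term of Lemma~\ref{lem:updown} for $i=2$; the field $\kappa$ splits off. If $\operatorname{char}\kappa=2$, then for $v=x\otimes1$ we have $x\cdot v=x\otimes x$, the elements $u,\ x\cdot u,\ v,\ x\cdot v$ form a basis, and $x^2$ acts as zero. So $M\otimes M$ is free of rank two over $S/(x^2)$, and $\kappa$ is not a summand.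
\end{example}

Both phenomena are general: in characteristic zero $\kappa$ splits off from $M\otimes M^*$, and in characteristic $p$ a suitable $M\otimes K$ is free over $K$.

\begin{proposition}\label{prop:power}
If $0\ne M\in\operatorname{fl}(S)$, then $\kappa\in\mathcal E(M)$.
\end{proposition}

\begin{proof}
\emph{Characteristic $0$.} Let $M^*=\operatorname{Hom}_\kappa(M,\kappa)$ with $x_i$ acting by $\varphi\mapsto-\varphi\circ x_i$. These operators commute and are nilpotent, so $M^*\in\operatorname{fl}(S)$. Identify $M\otimes M^*$ with $\operatorname{End}_\kappa(M)$ by sending $m\otimes\varphi$ to the map $\psi\colon z\mapsto\varphi(z)m$. The element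
\[
x_i\cdot(m\otimes\varphi)=x_im\otimes\varphi-m\otimes(\varphi\circ x_i)
\]
corresponds to $x_i\circ\psi-\psi\circ x_i$, so $x_i$ acts on $\operatorname{End}_\kappa(M)$ as the commutator with $x_i$; this is the reason for the sign. The map $\iota\colon\kappa\to M\otimes M^*$, $1\mapsto\operatorname{id}_M$, is $S$-linear because every $x_i$ kills $\operatorname{id}_M$. The evaluation $\varepsilon\colon M\otimes M^*\to\kappa$, $m\otimes\varphi\mapsto\varphi(m)$, is $S$-linear because it sends $x_i\cdot(m\otimes\varphi)$ to $\varphi(x_im)-\varphi(x_im)=0$. On $\operatorname{End}_\kappa(M)$ the map $\varepsilon$ is the trace, so $\varepsilon\iota$ is multiplication by $\dim_\kappa M$, which is invertible in $\kappa$. Hence $\kappa$ is a direct summand of $M\otimes M^*$, which lies in $\mathcal E(M)$ by Lemma~\ref{lem:tensor}.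

\emph{Characteristic $p>0$.} Now $\varepsilon\iota=0$ when $p$ divides $\dim_\kappa M$, and the splitting can fail: in Example~\ref{ex:tensor} we have $M^*\cong M$. We proceed in two steps. First we replace $M$ by a standard module $K$; then we descend from $K$ to $\kappa$ one variable at a time.

\emph{Step 1.} Choose a power $q$ of $p$ with $x_i^qM=0$ for all $i$, and let $K=S/(x_1^q,\dots,x_d^q)$. It has as $\kappa$-basis the monomials $x^\alpha$ with $0\le\alpha_i<q$. We claim that $M\otimes K\cong K^{\dim_\kappa M}$. The operators $x_i\otimes1$ and $1\otimes x_i$ commute, so in characteristic $p$
\[
(x_i\otimes1+1\otimes x_i)^q=x_i^q\otimes1+1\otimes x_i^q=0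
\]
on $M\otimes K$. Thus $M\otimes K$ is a $K$-module. Let $M_0$ be the vector space underlying $M$, and let $M_0\otimes_\kappa K$ be the free $K$-module of rank $\dim_\kappa M$, with $K$ acting on the second factor. The map
\[
\theta\colon M_0\otimes_\kappa K\to M\otimes K,\qquad\theta(m\otimes a)=a\cdot(m\otimes1),
\]
is well defined and $K$-linear. For a basis monomial $x^\alpha$ the binomial theorem gives
\[
\theta(m\otimes x^\alpha)=\prod_{i=1}^d(x_i\otimes1+1\otimes x_i)^{\alpha_i}(m\otimes1)=\sum_{\beta\le\alpha}\ \prod_{i=1}^d\binom{\alpha_i}{\beta_i}\ x^{\alpha-\beta}m\otimes x^\beta ,
\]
where $\beta\le\alpha$ means $\beta_i\le\alpha_i$ for all $i$. The term $\beta=\alpha$ is $m\otimes x^\alpha$, and all other terms have $|\beta|<|\alpha|$. Let $K_{\le j}$ be the span of the basis monomials of degree at most $j$. Source and target of $\theta$ have the same underlying vector space, and $\theta-\operatorname{id}$ maps $M_0\otimes_\kappa K_{\le j}$ into $M_0\otimes_\kappa K_{\le j-1}$. So $\theta-\operatorname{id}$ is nilpotent and $\theta$ is bijective, which proves the claim. As $M\ne0$, the module $K$ is a direct summand of $M\otimes K$, and $K\in\mathcal E(M)$ by Lemma~\ref{lem:tensor}.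

\emph{Step 2.} For $0\le j\le d$ let $C_j=S/(x_1,\dots,x_j,x_{j+1}^q,\dots,x_d^q)$, so that $C_0=K$ and $C_d=\kappa$. We show that $C_{j-1}\in\mathcal E(M)$ implies $C_j\in\mathcal E(M)$. Let
\[
B=S/(x_1,\dots,x_{j-1},x_{j+1}^q,\dots,x_d^q).
\]
This is a free $\kappa[[x_j]]$-module on the monomials in $x_{j+1},\dots,x_d$ with exponents less than $q$. So $x_j$ is a nonzerodivisor on $B$, and the $S$-modules $B/x_j^iB$ have finite length. We have $B/x_j^qB=C_{j-1}$ and $B/x_jB=C_j$. Lemma~\ref{lem:updown}, applied for $i=q,q-1,\dots,2$, shows in turn that $B/x_j^{q-1}B,\dots,B/x_jB$ lie in $\mathcal E(M)$.
\end{proof}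

\begin{proof}[Proof of Theorem~\ref{thm:fl}(ii)]
The case $\operatorname{edim}R\le1$ is Proposition~\ref{prop:edim1}. Let $R$ be regular and contain a field. We may assume $R$ complete, and then $R\cong\kappa[[x_1,\dots,x_d]]$ by (F5). A nonzero extension-closed subcategory of $\operatorname{fl}(R)$ contains some $M\ne0$, hence $\mathcal E(M)$, hence $\kappa$ by Proposition~\ref{prop:power}; it is trivial by Lemma~\ref{lem:trivial}.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:field}]
If $R$ is regular or an Artinian hypersurface, Theorem~\ref{thm:fl}(ii) applies. Suppose that $R$ is neither. A ring with $\operatorname{edim}R\le1$ is either Artinian, and then an Artinian hypersurface, or satisfies $1\le\dim R\le\operatorname{edim}R\le1$, and then is regular. Hence $\operatorname{edim}R\ge2$, and Theorem~\ref{thm:fl}(i) gives a nontrivial subcategory.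
\end{proof}

\begin{thebibliography}{1}

\bibitem{Takahashi}
Ryo Takahashi, \emph{When is there a nontrivial extension-closed subcategory?}, arXiv:1101.0991 (2011).

\end{thebibliography}
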